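# When is the free completion of a category under colimits a topos?

## 1. Small presheaves on a large preorder

Start with a category $\mathcal K$ whose hom-sets are sets but which may have a proper class of objects, and adjoin all small colimits freely. If $\mathcal K$ is small, the result is the presheaf category $[\mathcal K^{\mathrm{op}},\mathbf{Set}]$, which is a topos. Can the result be a topos when $\mathcal K$ is genuinely large? This is asked in Jiří Adámek and Jiří Rosický, "How nice are free completions of categories?", arXiv:1806.02524 (2018). It is known that the answer is negative when $\mathcal K$ has copowers and finite intersections; we shall not use that. The answer will turn out to be negative for every $\mathcal K$. We begin with preorders, where the proof takes a few lines.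

We work with sets and classes, with choice for sets and the collection principle: if for every element $x$ of a set there is some $y$ with a given property relative to $x$, then there is a set containing at least one such $y$ for each $x$. Equivalences of categories are understood as fully faithful, essentially surjective functors. Thus a locally small category is *essentially small* (equivalent to a small category) exactly when some set of objects meets every isomorphism class.

**Definition (free completion).** Let $\mathcal K$ be locally small and write $yA=\mathcal K(-,A)$. A functor $P:\mathcal K^{\mathrm{op}}\to\mathbf{Set}$ is *small* if it is a small colimit of hom-functors $yA$. The free completion $\mathcal P\mathcal K$ of $\mathcal K$ under small colimits is the full subcategory of $[\mathcal K^{\mathrm{op}},\mathbf{Set}]$ on the small functors.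

Colimits of presheaves are pointwise. The category $\mathcal P\mathcal K$ is locally small: if $P=\operatorname{colim}_j yA_j$ then, by Yoneda, the transformations $P\to Q$ form the set $\lim_j Q(A_j)$.

**Definition (topos).** An *elementary topos* is a category with finite limits which is cartesian closed and has a *subobject classifier*, that is, a map $t:1\to\Omega$ such that every monomorphism $X\to Y$ is the pullback of $t$ along a unique $\chi:Y\to\Omega$. A *Grothendieck topos* is a category equivalent to sheaves on a small site.

Two facts will be used throughout.

**(F1)** *A limit that exists in $\mathcal P\mathcal K$ is computed pointwise.* If $L$ is a limit of $(D_j)$ in $\mathcal P\mathcal K$, then, since $yA\in\mathcal P\mathcal K$ and $\mathcal P\mathcal K$ is full,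
$$L(A)\cong\mathcal P\mathcal K(yA,L)\cong\lim_j\mathcal P\mathcal K(yA,D_j)\cong\lim_jD_j(A),$$
naturally in $A$.

**(F2)** *If $P\in\mathcal P\mathcal K$, there is a set of maps $q_i:yC_i\to P$ that is jointly pointwise surjective.* Write $P$ as a small colimit of representables and take the coprojections; at each object, a colimit of sets is a quotient of the disjoint union.

As a first example let $\mathcal K$ be a discrete category on a class of objects. Then $yA$ is a singleton at $A$ and empty elsewhere, so $P$ is small exactly when $P(A)=\emptyset$ for all $A$ outside some set (in that case $P$ is a coproduct of representables, one for each element of each $P(A)$). If $\mathcal K$ is a proper class, the constant functor with value a singleton is not small, and by (F1) $\mathcal P\mathcal K$ has no terminal object. So it is not a topos.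

**Proposition 1.** Let $\mathcal K$ be a locally small category with at most one arrow between any two objects. If $\mathcal P\mathcal K$ is an elementary topos, then $\mathcal K$ is essentially small.

**Step 1: every object has an arrow into a member of a fixed set.** By (F1) the terminal object $1$ of $\mathcal P\mathcal K$ is the constant singleton. Apply (F2) to it to get a set of maps $q_i:yC_i\to1$ that is jointly surjective. Surjectivity at an object $D$ says that $\mathcal K(D,C_i)\ne\emptyset$ for some $i$.

**Step 2: below each $C_i$ there is only a set of objects, up to isomorphism.** Given an arrow $D\to C_i$, the map $yD\to yC_i$ is pointwise injective, because all values of $yD$ have at most one element. It is therefore a monomorphism in $\mathcal P\mathcal K$, and it is the pullback of $t$ along some $\chi:yC_i\to\Omega$, which by Yoneda is an element of the set $\Omega(C_i)$. If $D$ and $D'$ give the same $\chi$, then $yD\cong yD'$, since pullbacks are unique up to isomorphism; hence $D\cong D'$. So the isomorphism classes of objects with an arrow to $C_i$ inject into $\Omega(C_i)$.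

The two steps present all isomorphism classes of $\mathcal K$ as a union of a set of sets. $\square$

**Example: the opposite of the ordinals.** Let $\mathcal K=\mathbf{Ord}^{\mathrm{op}}$, with one arrow $\beta\to\alpha$ iff $\beta\ge\alpha$. It is not essentially small, so by Proposition 1 $\mathcal P(\mathbf{Ord}^{\mathrm{op}})$ is not a topos. The rest of the topos structure is nevertheless present: $\mathcal P(\mathbf{Ord}^{\mathrm{op}})$ has all small limits and is cartesian closed. We check this now.

A presheaf on $\mathcal K$ is a functor $X:\mathbf{Ord}\to\mathbf{Set}$, and $y\gamma(\beta)$ is a singleton for $\beta\ge\gamma$ and empty otherwise. Say that $X$ is *constant from $\alpha$ on* if $X(\alpha)\to X(\beta)$ is bijective for all $\beta\ge\alpha$, and *eventually constant* if there is such an $\alpha$. The small functors are exactly the eventually constant ones: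

- The ordinals $\gamma$ in a small diagram of representables have an upper bound $\alpha$. Each $y\gamma$ is constant from $\alpha$ on, so the colimit is too.
- Conversely, let $X$ be constant from $\alpha$ on. Take the small category of pairs $(\gamma,x)$ with $\gamma\le\alpha$, $x\in X(\gamma)$, and an arrow $(\gamma,x)\to(\gamma',x')$ when $\gamma\ge\gamma'$ and $x'$ is sent to $x$ by $X(\gamma')\to X(\gamma)$. Let $W$ be the colimit of the $y\gamma$ over it; the elements $x$ give a map $W\to X$. The set $W(\beta)$ consists of classes of pairs $(\gamma,x)$ with $\gamma\le\beta$. Put $\delta=\min(\alpha,\beta)$. Every such pair is equivalent to $(\delta,x')$, where $x'$ is the image of $x$ in $X(\delta)$. Hence $X(\delta)\to W(\beta)$, sending $x'$ to the class of $(\delta,x')$, is surjective, and its composite with $W(\beta)\to X(\beta)$ is the map $X(\delta)\to X(\beta)$, which is bijective. So $W(\beta)\to X(\beta)$ is bijective, and $X\cong W$ is small.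

A small pointwise limit of eventually constant functors is constant from the supremum of the relevant ordinals on. So it is small, and it is the limit in $\mathcal P\mathcal K$.

For exponentials, let $Y,Z$ be constant from $\gamma$ on and put $Z^Y(\alpha)=\mathrm{Nat}(Y\times y\alpha,Z)$. This is the collection of transformations $Y|_{\ge\alpha}\to Z|_{\ge\alpha}$. It is a set, because the component at $\max(\alpha,\gamma)$ determines all later ones. For $\alpha\ge\gamma$ any function $Y(\alpha)\to Z(\alpha)$ extends uniquely to such a transformation, so $Z^Y(\alpha)\cong\mathbf{Set}(Y(\gamma),Z(\gamma))$, and the transition maps, which are restrictions, are bijective. Thus $Z^Y$ is small. The bijection $\mathrm{Nat}(X\times Y,Z)\cong\mathrm{Nat}(X,Z^Y)$ holds for $X=y\alpha$ by Yoneda. Since $-\times Y$ preserves pointwise colimits, both sides turn colimits in $X$ into limits, so it holds for all small $X$.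

So the obstruction for $\mathbf{Ord}^{\mathrm{op}}$ lies entirely in the subobject classifier. Now let $\mathcal K$ be arbitrary. What survives of the proof of Proposition 1?

## 2. Counting principal sieves, and why $\mathbf{Set}$ defeats it

In a preorder an arrow $D\to C$ gives a subobject $yD$ of $yC$. For a general arrow the substitute is the sieve it generates.

**Definition (sieves).** A *sieve* on $B$ is a subfunctor of $yB$: a class of maps into $B$ closed under precomposition. It is *set-generated* if there is a set of maps $f_i:C_i\to B$ such that it consists of the maps factoring through some $f_i$. The *principal sieve* $(f)$ is the one generated by a single $f$. For $h:B\to C$ and a sieve $T$ on $C$, put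
$$h^{-1}T=\{g: hg\in T\},$$
a sieve on $B$. For $V\subseteq P$ and $\chi:yB\to P$, the pointwise preimage $\chi^{-1}(V)$ is also a sieve on $B$.

Observe that $1_B\in h^{-1}T$ if and only if $h\in T$, and that a sieve on $B$ contains $1_B$ only if it contains all maps into $B$.

A sieve may be a proper class of maps. "Each object $C$ has only a set of principal sieves" means that there is a set of maps with codomain $C$ such that every principal sieve on $C$ is generated by one of them.

**Example.** In $\mathbf{Set}$, a map $f:X\to A$ factors through $g:Y\to A$ iff $\operatorname{im}f\subseteq\operatorname{im}g$. The condition is clearly necessary; if it holds, choose for each $x\in X$ an element of $Y$ over $f(x)$. So principal sieves on $A$ correspond to subsets of $A$.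

Let us try to repeat Proposition 1. Suppose that we know that the principal sieves on each $C$ are classified by elements of $\Omega(C)$, so that each object has only a set of them. Step 1 works as before: every $B$ has a map $h:B\to C$ with $C$ in a fixed set $\mathcal L$. There is a set $\mathcal R$ of maps generating all principal sieves on members of $\mathcal L$, so $(h)=(k)$ for some $k:C'\to C$ in $\mathcal R$. This means that there are $s:C'\to B$ and $h':B\to C'$ with
$$hs=k,\qquad kh'=h. \tag{2.1}$$
Hence $h\,(sh')=h$. If $h$ is monic, then $sh'=1_B$ and $B$ is a retract of $C'$, which ranges over a set; that would be enough, as (F3) below shows. In a preorder every arrow is monic. In general, cancelling $h$ is the step that fails.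

In $\mathbf{Set}$ the failure is total. Take $\mathcal L=\{1\}$. For every nonempty $B$ and $h:B\to1$ we have $(h)=(1_1)$, the map $s$ is a point of $B$, and $sh'$ is a constant map. Nothing has been learned about $B$.

**(F3)** *If every object of the locally small category $\mathcal K$ is a retract of a member of some set $\mathcal L'$ of objects, then $\mathcal K$ is essentially small.* Let $i:B\to A$, $r:A\to B$ with $ri=1_B$, and put $e=ir\in\mathcal K(A,A)$. If also $i':B'\to A$, $r':A\to B'$ satisfy $r'i'=1_{B'}$ and $i'r'=e$, then $ri'$ and $r'i$ are mutually inverse:
$$(ri')(r'i)=rei=(ri)(ri)=1_B,\qquad (r'i)(ri')=r'ei'=(r'i')(r'i')=1_{B'}.$$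
So $B$ is determined up to isomorphism by $(A,e)$. These pairs form a set, since $\mathcal L'$ is a set and each $\mathcal K(A,A)$ is a set. By collection, some set of objects meets every isomorphism class.

## 3. A non-principal sieve on a large set

The map $h$ came from a cover of the terminal presheaf, and it carries no information except its existence. Cover $\Omega$ instead: take $q_i:yC_i\to\Omega$ as in (F2). If a sieve $S$ on $B$ is classified by $\chi:yB\to\Omega$, that is, by an element $\chi\in\Omega(B)$, then $\chi=q_i\circ h$ for some $i$ and some $h:B\to C_i$. So $S=h^{-1}(T)$, where $T$ is the sieve on $C_i$ classified by $q_i$. Now $h$ remembers $S$, and we may choose $S$ as we like. Which $S$ is useful? Here is the computation in $\mathbf{Set}$.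

**Claim.** There is no set $\mathcal L$ of sets such that every set-generated sieve on every set $B$ has the form $h^{-1}(T)$ with $h:B\to C$, $C\in\mathcal L$, and $T$ a sieve on $C$.

Given $\mathcal L$, let $\lambda$ be an infinite cardinal with $|C|\le\lambda$ for all $C\in\mathcal L$, and let $|B|>\lambda$. Let $S$ consist of all maps $g:D\to B$ with $|\operatorname{im}g|\le\lambda$. It is generated by the inclusions of the subsets of size at most $\lambda$, so it is set-generated. Suppose $S=h^{-1}(T)$. Choose a subset $B_0\subseteq B$ meeting each nonempty fiber of $h$ in exactly one point. Then $|B_0|\le|C|\le\lambda$, so the inclusion $s:B_0\to B$ is in $S$, that is, $hs\in T$. Let $r:B\to B_0$ send $b$ to the point of $B_0$ in the fiber of $b$. Then $h=hs\,r$, so $h\in T$, so $1_B\in S$, so $|B|\le\lambda$: a contradiction. $\square$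

Cancellation of $h$ was never needed. The equality $S=h^{-1}T$ lets us decide whether $1_B\in S$ by asking whether $h\in T$, and for $T$ the maps $h$ and $hs$ are interchangeable because each factors through the other. That interchange is exactly (2.1) with $k=hs$. So equality of principal sieves, too weak in Section 2, is precisely what is needed here. The sieve $S$ should be "all maps that factor through something from a fixed set of objects", and the set should contain the domain of $k$.

Before running this in general, we must know that set-generated sieves are classified by $\Omega$ at all.

## 4. Set-generated sieves as equalizers

A set-generated sieve need not be a small functor. Let $\mathcal K$ have objects $B$, $C$ and $D_\alpha$ for all ordinals $\alpha$, with non-identity arrows $f:C\to B$, $u_\alpha,v_\alpha:D_\alpha\to C$ and the composite $fu_\alpha=fv_\alpha:D_\alpha\to B$. The principal sieve $(f)$ is empty at $B$ and a singleton at $C$ and at every $D_\alpha$. Suppose that it were the colimit of a small diagram $(yA_j)$. Since $yA_j$ maps to $(f)$ and $(f)(B)=\emptyset$, no $A_j$ is $B$. Choose $\alpha$ with $D_\alpha$ not among the $A_j$. At $D_\alpha$ the only contributions come from those $j$ with $A_j=C$, each giving $\{u_\alpha,v_\alpha\}$. The diagram arrows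 between them are identities of $C$, so they never identify a $u_\alpha$ with a $v_\alpha$; arrows from or to the other objects contribute nothing, as $\mathcal K(D_\alpha,D_\beta)=\emptyset$ for $\beta\ne\alpha$. So the colimit at $D_\alpha$ is a disjoint union of copies of $\{u_\alpha,v_\alpha\}$, which is not a singleton. Hence $(f)$ is not small.

Finite limits in $\mathcal P\mathcal K$ remove this difficulty.

**Lemma 2.** Suppose $\mathcal P\mathcal K$ has finite limits. Then every set-generated sieve $S$ on $B$ is a small functor, and $S\hookrightarrow yB$ is a regular monomorphism in $\mathcal P\mathcal K$.

**Proof.** The purpose is to exhibit $S$ as an equalizer of maps between small functors; the target is $yB$ glued to itself along $S$. The gluing can be done along the generators, so smallness of $S$ need not be known in advance.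

Let $S$ be generated by the set $f_i:C_i\to B$ $(i\in I)$. Consider the small diagram consisting of two copies of $yB$, the objects $yC_i$, and for each $i$ the map $f_i$ into each of the two copies. Let $Q$ be its pointwise colimit; it is a small colimit of representables, so $Q\in\mathcal P\mathcal K$. For $g\in\mathcal K(A,B)$ write $g_1,g_2$ for its two copies. The set $Q(A)$ is the quotient of the disjoint union of the two copies of $\mathcal K(A,B)$ and the sets $\mathcal K(A,C_i)$ by the equivalence relation generated by
$$u\sim(f_iu)_1,\qquad u\sim(f_iu)_2\qquad(u\in\mathcal K(A,C_i)).$$
If $g\in S(A)$, its class is $\{g_1,g_2\}$ together with all $u$ such that $f_iu=g$; if $g\notin S(A)$, then $\{g_1\}$ and $\{g_2\}$ are separate classes. So $g_1$ and $g_2$ become equal in $Q(A)$ exactly when $g\in S(A)$, and $S$ is the pointwise equalizer of the two coprojections $yB\rightrightarrows Q$.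

By hypothesis these two maps have an equalizer in $\mathcal P\mathcal K$, and by (F1) it is pointwise. So it is isomorphic to $S$ over $yB$. Hence $S$ is small, and $S\hookrightarrow yB$ is an equalizer in $\mathcal P\mathcal K$. $\square$

## 5. Six equivalent conditions on $\mathcal K$

**Theorem 3.** For a locally small category $\mathcal K$ the following are equivalent.

1. $\mathcal K$ is essentially small.
2. $\mathcal P\mathcal K$ is a Grothendieck topos.
3. $\mathcal P\mathcal K$ is an elementary topos.
4. $\mathcal P\mathcal K$ has finite limits and a classifier for regular monomorphisms. (This holds, for instance, if $\mathcal P\mathcal K$ is a quasitopos.)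
5. There are $P\in\mathcal P\mathcal K$ and a subfunctor $V\subseteq P$ such that every set-generated sieve on every $B\in\mathcal K$ is $\chi^{-1}(V)$ for some $\chi:yB\to P$.
6. (a) Each object $C$ has only a set of principal sieves; and (b) there is a set $\mathcal L$ of objects such that every set-generated sieve on every $B\in\mathcal K$ has the form $h^{-1}(T)$ for some $C\in\mathcal L$, $h:B\to C$, and sieve $T$ on $C$.

In particular, no locally small category that is not essentially small has a topos as its free completion. Cartesian closedness is not used: finite limits and a subobject classifier suffice.

We prove (1)⇒(2)⇒(3)⇒(4)⇒(5)⇒(6)⇒(1).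

**Step (1)⇒(2): the small case.** Let $\mathcal K_0\subseteq\mathcal K$ be a small full subcategory meeting every isomorphism class. Restriction along the equivalence $\mathcal K_0\to\mathcal K$ is an equivalence $[\mathcal K^{\mathrm{op}},\mathbf{Set}]\simeq[\mathcal K_0^{\mathrm{op}},\mathbf{Set}]$. It preserves and reflects pointwise colimits and sends $yA$, for $A\in\mathcal K_0$, to the functor represented by $A$. Every presheaf on the small category $\mathcal K_0$ is the colimit of representables over its category of elements, which is small. Hence every presheaf on $\mathcal K$ is small, and $\mathcal P\mathcal K\simeq[\mathcal K_0^{\mathrm{op}},\mathbf{Set}]$, a Grothendieck topos.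

**Step (2)⇒(3): a textbook fact.** Every Grothendieck topos is an elementary topos.

**Step (3)⇒(4): weaken the hypothesis.** In a topos every monomorphism is regular, and $\Omega$ classifies all of them. As to the parenthesis in (4): a quasitopos has finite limits and a classifier $t:1\to\Omega$ for strong monomorphisms. Regular monomorphisms are strong. Conversely, $t$ is the equalizer of $1_\Omega$ and the composite $\Omega\to1\to\Omega$, and pullbacks of regular monomorphisms are regular, so strong ones are regular here. So $t$ classifies regular monomorphisms.

**Step (4)⇒(5): translate the classifier into presheaves.** Let $t:1\to\Omega$ be the classifier, put $P=\Omega$, and let $V\subseteq\Omega$ be the pointwise image of $t$. Let $S$ be a set-generated sieve on $B$. By Lemma 2, $S\hookrightarrow yB$ is a regular monomorphism in $\mathcal P\mathcal K$, so it is the pullback of $t$ along some $\chi:yB\to\Omega$. By (F1) this pullback is pointwise: $g\in S(A)$ iff $\chi_A(g)$ is the value of $t_A$. That is, $S=\chi^{-1}(V)$.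

**Step (5)⇒(6)(a): count principal sieves by elements of $P(C)$.** Every principal sieve on $C$ is $\chi^{-1}(V)$ for some $\chi:yC\to P$, and by Yoneda these $\chi$ are the elements of the set $P(C)$. By collection there is a set of maps into $C$ that contains, for each $\chi\in P(C)$ for which $\chi^{-1}(V)$ is principal, at least one generator of it. Every principal sieve on $C$ is generated by a member of this set.

**Step (5)⇒(6)(b): lift $\chi$ through a cover of $P$.** Take $q_i:yC_i\to P$ as in (F2) and $\mathcal L=\{C_i\}$. Let $S=\chi^{-1}(V)$ be a set-generated sieve on $B$, with $\chi\in P(B)$. By joint surjectivity at $B$, we have $\chi=q_i\circ h$ for some $i$ and some $h\in\mathcal K(B,C_i)$. Put $T=q_i^{-1}(V)$, a sieve on $C_i$. For $g:D\to B$,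
$$g\in S\iff \chi g\in V(D)\iff q_i(hg)\in V(D)\iff hg\in T,$$
so $S=h^{-1}(T)$. (Nothing is claimed about $T$ being set-generated, and (b) does not ask for it.)

**Step (6)⇒(1), first part: fix the sets.** The order of choices matters: everything in this part is chosen before $B$. Let $\mathcal L$ be as in (b). By (a), and since $\mathcal L$ is a set, collection gives a set $\mathcal R$ of morphisms with codomains in $\mathcal L$ such that every principal sieve on every $C\in\mathcal L$ equals $(k)$ for some $k\in\mathcal R$ with codomain $C$. Let $\mathcal L'$ be the set of domains of members of $\mathcal R$.

**Step (6)⇒(1), second part: choose the sieve on $B$ and pull it back from $\mathcal L$.** Let $B\in\mathcal K$ be arbitrary, and let $S$ be the sieve of all maps $g:D\to B$ that factor through some object of $\mathcal L'$. It is generated by $\bigcup_{A\in\mathcal L'}\mathcal K(A,B)$, which is a set because $\mathcal L'$ is a set and $\mathcal K$ is locally small. By (b), $S=h^{-1}(T)$ for some $h:B\to C$ with $C\in\mathcal L$ and some sieve $T$ on $C$.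

**Step (6)⇒(1), third part: replace $h$ by a member of $\mathcal R$.** Choose $k:C'\to C$ in $\mathcal R$ with $(h)=(k)$. As in (2.1), there are $s:C'\to B$ and $h':B\to C'$ with
$$hs=k,\qquad kh'=h.$$
Since $C'\in\mathcal L'$, the map $s$ factors through an object of $\mathcal L'$, so $s\in S=h^{-1}(T)$. This says $k=hs\in T$. As $T$ is a sieve, $h=kh'\in T$. This says $1_B\in h^{-1}(T)=S$.

**Step (6)⇒(1), conclusion: retracts.** By the definition of $S$, the identity $1_B$ factors through an object of $\mathcal L'$, so $B$ is a retract of a member of $\mathcal L'$. Here $B$ was arbitrary and the set $\mathcal L'$ does not depend on it. By (F3), $\mathcal K$ is essentially small. $\square$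

## 6. $\mathbf{Set}$ and $\mathbf{Ord}^{\mathrm{op}}$ against the two halves of condition (6)

Neither half of (6) suffices alone.

The category $\mathbf{Set}$ satisfies (a), since principal sieves on $A$ correspond to subsets of $A$. It is not essentially small, so (b) fails by Theorem 3; Section 3 proved this directly.

The category $\mathbf{Ord}^{\mathrm{op}}$ satisfies (b) with $\mathcal L=\{0\}$. An arrow into $\alpha$ is an ordinal $\beta\ge\alpha$, so a set-generated sieve on $\alpha$ is empty or of the form $\{\beta:\beta\ge\gamma\}$, where $\gamma\ge\alpha$ is the least of the generators. The pullback along $\alpha\to0$ of the sieve $\{\beta:\beta\ge\gamma\}$ on $0$ consists of the $\beta\ge\alpha$ with $\beta\ge\gamma$, which is $\{\beta:\beta\ge\gamma\}$ again; and the empty sieve pulls back to the empty sieve. Here (a) fails: the principal sieves $\{\beta:\beta\ge\gamma\}$ on $0$ are pairwise distinct for distinct ordinals $\gamma$. Since $\mathcal P(\mathbf{Ord}^{\mathrm{op}})$ has all small limits and is cartesian closed (Section 1), completeness together with cartesian closedness cannot replace the subobject classifier in Theorem 3.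

## 7. Toposes with enough projectives

In (5)⇒(6)(b) the representable $yB$ was used only because a map $yB\to P$ lifts through a cover of $P$. An object of a topos with this lifting property is projective, and the argument can be run with projectives and no representables. Principal sieves are replaced by images.

**Definition (projectives).** An object $X$ of a category $\mathcal E$ is *projective* if $\mathcal E(X,-)$ sends epimorphisms to surjections. The category has *enough projectives* if every object is a quotient of a projective, meaning that it admits an epimorphism from one.

For example, representables are projective in $[\mathcal D^{\mathrm{op}},\mathbf{Set}]$ for small $\mathcal D$, because by Yoneda $\mathrm{Nat}(yD,-)$ is evaluation at $D$ and epimorphisms of presheaves are pointwise surjective.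

We recall standard facts about an elementary topos. Every map factors as an epimorphism followed by a monomorphism (its image). Every epimorphism is the coequalizer of its kernel pair, and epimorphisms are stable under pullback. Every equivalence relation is effective: it has a coequalizer, of which it is the kernel pair. Pullback functors have right adjoints. Binary coproducts are disjoint, and any object with a map to the initial object is initial. We also use Giraud's theorem (Mac Lane–Moerdijk, *Sheaves in Geometry and Logic*, Appendix, Thm 1) in this form: a locally small category with finite limits is a Grothendieck topos if its small coproducts exist, are disjoint and are stable under pullback; epimorphisms are coequalizers; equivalence relations are kernel pairs and have quotients; exact forks remain exact under pullback; and there is a set of generators.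

**Theorem 4.** Let $\mathcal E$ be a locally small elementary topos with small coproducts. If $\mathcal E$ has enough projectives (every object is a quotient of a projective), then $\mathcal E$ is a Grothendieck topos.

**Step 1: fix a set of projectives.** Choose a projective $C$ and an epimorphism $p:C\to\Omega$; this plays the part of the cover of $\Omega$ by the $yC_i$. Let $T\rightarrowtail C$ be the subobject classified by $p$. Since $\mathrm{Sub}(C)\cong\mathcal E(C,\Omega)$, the subobjects of $C$ form a set. For each $U\in\mathrm{Sub}(C)$ choose an epimorphism $k_U:C_U\to U$ with $C_U$ projective; collection followed by choice for sets allows this. Put $\mathcal G=\{C_U\}$, a set.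

**Step 2: every projective is a quotient of a coproduct of members of $\mathcal G$.** Let $B$ be projective, and let $S\rightarrowtail B$ be the image of the canonical map
$$\coprod_{U}\ \coprod_{\mathcal E(C_U,B)}C_U\longrightarrow B. \tag{7.1}$$
We show $S=B$. Let $\chi:B\to\Omega$ classify $S$. As $B$ is projective and $p$ is epi, $\chi=ph$ for some $h:B\to C$. Pulling back the universal subobject of $\Omega$ along $p$ and then along $h$ gives $S=h^*T$. Factor $h=me$ with $e:B\to U$ epi and $m:U\rightarrowtail C$ mono. As $C_U$ is projective and $e$ is epi, there is $s:C_U\to B$ with $es=k_U$. This $s$ is one of the components of (7.1), so it factors through $S=h^*T$. Hence $hs=mes=mk_U$ factors through $T$. The image of $mk_U$ is $U$, because $k_U$ is epi and $m$ is mono; so $U\le T$ as subobjects of $C$. Therefore $h=me$ factors through $T$, which gives $h^*T=B$, that is, $S=B$. So (7.1) is an epimorphism.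

**Step 3: $\mathcal G$ generates.** Every object is a quotient of a projective, hence by Step 2 a quotient of a small coproduct of members of $\mathcal G$. So two maps out of an object that agree on all maps from members of $\mathcal G$ are equal.

**Step 4: check the other hypotheses of Giraud's theorem.** Small coproducts are stable under pullback because pullback functors have right adjoints and so preserve them. They are disjoint: write $\coprod_jX_j=X_i+\coprod_{j\ne i}X_j$. By disjointness of binary coproducts, $X_i$ is a subobject and its intersection with $\coprod_{j\ne i}X_j$ is initial. For $j\ne i$ the coprojection of $X_j$ factors through $\coprod_{j\neq i}X_j$, so $X_i\times_{\coprod X}X_j$ maps to an initial object and is initial. Epimorphisms are coequalizers and equivalence relations are effective, by the facts recalled. An exact fork is an epimorphism together with its kernel pair. Pullback preserves kernel pairs and epimorphisms, and an epimorphism is the coequalizer of its kernel pair, so the pulled-back fork is exact. Giraud's theorem now gives the conclusion. $\square$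

## 8. Projectives whose hom-functor preserves coproducts

**Corollary 5.** Let $\mathcal E$ be a locally small elementary topos with small coproducts. Suppose there is a (possibly proper) class $\mathcal C$ of objects $X$ for which $\mathcal E(X,-)$ preserves epimorphisms and small coproducts, such that every object of $\mathcal E$ is a quotient of a small coproduct of members of $\mathcal C$. Then $\mathcal E\simeq[\mathcal L^{\mathrm{op}},\mathbf{Set}]$ for some small full subcategory $\mathcal L$ with objects in $\mathcal C$, and every object of $\mathcal C$ is a retract of an object of $\mathcal L$. Conversely, every presheaf topos on a small category is of this kind.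

**Step 1: find $\mathcal L$ by the proof of Theorem 4.** Members of $\mathcal C$ are projective, and coproducts of projectives are projective (lift on each summand). So $\mathcal E$ has enough projectives, and in Step 1 of Theorem 4 we may take each $C_U$ to be a small coproduct of members of $\mathcal C$. Choose such a decomposition for each $U$. The summands of all the $C_U$ form a set of objects of $\mathcal C$; let $\mathcal L$ be the small full subcategory on it. By Step 3 of Theorem 4, every object of $\mathcal E$ is a quotient of a small coproduct of objects of $\mathcal L$. Call such coproducts *$\mathcal L$-sums*.

**Step 2: members of $\mathcal C$ are retracts of objects of $\mathcal L$.** Let $A\in\mathcal C$ and let $\coprod_iB_i\to A$ be an epimorphism with $B_i\in\mathcal L$. As $A$ is projective, $1_A$ lifts to a map $A\to\coprod_iB_i$. Since $\mathcal E(A,\coprod_iB_i)\cong\coprod_i\mathcal E(A,B_i)$, the lift factors through some coprojection $B_i\to\coprod_iB_i$. So $1_A$ factors as $A\to B_i\to A$.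

**Step 3: the comparison functor and what it preserves.** Define
$$\Phi:\mathcal E\to[\mathcal L^{\mathrm{op}},\mathbf{Set}],\qquad \Phi(X)(A)=\mathcal E(A,X).$$
It preserves all limits that exist. Since the objects of $\mathcal L$ are in $\mathcal C$, it sends epimorphisms to pointwise surjections and preserves small coproducts. For $A\in\mathcal L$, $\Phi(A)$ is the representable functor $yA$. We show that $\Phi$ is an equivalence.

**Step 4: $\Phi$ is fully faithful.** The plan is to pass from representables to coproducts to quotients. For $A\in\mathcal L$, Yoneda says that $\mathcal E(A,Y)\to\mathrm{Nat}(\Phi A,\Phi Y)$ is bijective. For an $\mathcal L$-sum $G=\coprod A_i$, the map $\mathcal E(G,Y)\to\mathrm{Nat}(\Phi G,\Phi Y)$ is the product of these bijections, as $\Phi G=\coprod\Phi A_i$.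

For general $X$, choose an epimorphism $q:G\to X$ with $G$ an $\mathcal L$-sum, let $R\rightrightarrows G$ be its kernel pair, and choose an epimorphism $H\to R$ with $H$ an $\mathcal L$-sum. Then $q$ is the coequalizer of $R\rightrightarrows G$, hence also of $H\rightrightarrows G$. Apply $\Phi$: the map $\Phi(q)$ is pointwise surjective, $\Phi(R)$ is its kernel pair, and $\Phi(H)\to\Phi(R)$ is pointwise surjective. A surjection of sets is the coequalizer of its kernel pair, so $\Phi(q)$ is the coequalizer of $\Phi(H)\rightrightarrows\Phi(G)$. Thus $\mathcal E(X,Y)$ is the equalizer of $\mathcal E(G,Y)\rightrightarrows\mathcal E(H,Y)$, and $\mathrm{Nat}(\Phi X,\Phi Y)$ is the equalizer of $\mathrm{Nat}(\Phi G,\Phi Y)\rightrightarrows\mathrm{Nat}(\Phi H,\Phi Y)$. The functor $\Phi$ maps the first diagram to the second, bijectively at $G$ and $H$, hence bijectively at $X$.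

**Step 5: $\Phi$ is essentially surjective.** Let $F$ be a presheaf on $\mathcal L$. Since $\mathcal L$ is small, the elements of $F$ give a pointwise surjection from a small coproduct of representables, that is, $\Phi(G)\to F$ with $G$ an $\mathcal L$-sum. Let $N\subseteq\Phi(G)\times\Phi(G)=\Phi(G\times G)$ be its kernel pair. In the same way choose a pointwise surjection $\Phi(H)\to N$ with $H$ an $\mathcal L$-sum. By Step 4 the composite $\Phi(H)\to\Phi(G\times G)$ is $\Phi(w)$ for some $w:H\to G\times G$. Let $R\rightarrowtail G\times G$ be the image of $w$. Then $\Phi(H)\to\Phi(R)$ is pointwise surjective and $\Phi(R)\to\Phi(G\times G)$ is pointwise injective, so $\Phi(R)=N$ as subfunctors of $\Phi(G\times G)$.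

Next, $R$ is an equivalence relation on $G$. Reflexivity, symmetry and transitivity each say that a certain map into $G\times G$ factors through $R$: the diagonal of $G$, the twisted inclusion of $R$, and the map $R\times_GR\to G\times G$ given by the outer projections. Since $\Phi$ preserves finite limits and $N$ is an equivalence relation, the image of each under $\Phi$ factors through $\Phi(R)$. As $\Phi$ is full and faithful, the map itself factors through $R$.

Equivalence relations in $\mathcal E$ are effective, so $R$ is the kernel pair of its coequalizer $q:G\to X$. Then $\Phi(q)$ is pointwise surjective with kernel pair $\Phi(R)=N$. Hence $\Phi(X)\cong\Phi(G)/N\cong F$.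

**Step 6: the converse.** In $[\mathcal D^{\mathrm{op}},\mathbf{Set}]$ with $\mathcal D$ small, let $\mathcal C$ be the class of representables. The functor $\mathrm{Nat}(yD,-)$ is evaluation at $D$, which preserves epimorphisms and small coproducts, and every presheaf is a quotient of the coproduct of representables indexed by its elements. The presheaf category is a locally small elementary topos with small coproducts. $\square$

**Theorem 3, (3)⇒(1), by Corollary 5.** Suppose $\mathcal P\mathcal K$ is an elementary topos. We check the hypotheses of Corollary 5 for $\mathcal E=\mathcal P\mathcal K$ with $\mathcal C$ the class of representables. Local smallness was noted in Section 1. Small coproducts are pointwise: a coproduct of small colimits of representables is the colimit of the disjoint union of the diagrams. So $\mathcal P\mathcal K(yA,-)$, which is evaluation at $A$, preserves them. By (F2), every object admits a pointwise surjection, which is an epimorphism, from a small coproduct of representables.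

It remains to see that evaluation preserves epimorphisms, that is, that an epimorphism $f:X\to Y$ of $\mathcal P\mathcal K$ is pointwise surjective. The purpose is to form the pointwise cokernel pair of $f$ inside $\mathcal P\mathcal K$, by the gluing of Lemma 2. Write $Y$ as the colimit of a small diagram $(yB_l)$, and let $yA_j\to X$ be a jointly surjective set of maps. Each composite $yA_j\to X\to Y$ is an element of $Y(A_j)$, so it factors through some coprojection $yB_l\to Y$; choose one such factorization $yA_j\to yB_{l(j)}$ for each $j$. Take two copies of the diagram $(yB_l)$, add the objects $yA_j$, and add the chosen map from $yA_j$ into each copy. The colimit $Q$ of this small diagram of representables is small. At each object it is two copies of $Y$ glued along the image of $\coprod yA_j\to Y$, which is the image of $f$. Since the two maps $Y\rightrightarrows Q$ agree on the image of $f$ and $f$ is an epimorphism in $\mathcal P\mathcal K$, they are equal. An element of $Y(A)$ outside the image of $f$ would have two different images in $Q(A)$, so there is none.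

By Corollary 5 there is a set of objects of $\mathcal K$ such that every $yA$ is a retract of some $yA'$ with $A'$ in the set. By Yoneda $A$ is a retract of $A'$, and (F3) shows that $\mathcal K$ is essentially small. $\square$
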